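# What the central zonotopal algebra remembers about its vectors

## 1. Vectors in the plane, no two parallel

Take $m\ge 2$ nonzero vectors $y_1,\dots,y_m\in\mathbb R^2$, no two of them proportional. The sum of the segments $[0,y_i]$ is a polygon with one pair of opposite edges parallel to each $y_j$. Let $\eta_j$ be a row vector with $\eta_j\ne0$ and $\eta_jy_j=0$; it is normal to that pair of edges. Exactly $m-1$ of the vectors are not orthogonal to $\eta_j$, namely all except $y_j$. Form the linear form $\ell_j=\eta_j\cdot(x_1,x_2)$, raise it to the power $m-1$, and consider
$$I=(\ell_1^{\,m-1},\dots,\ell_m^{\,m-1})\subset\mathbb R[x_1,x_2],\qquad \mathcal C=\mathbb R[x_1,x_2]/I .$$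
How much of the vectors can we read off from the algebra $\mathcal C$?

**Proposition 1.** In this situation $I=(x_1,x_2)^{m-1}$.

**Proof.** Write $\ell_j=a_jx_1+b_jx_2$. The coefficients of $\ell_j^{m-1}$ are $\binom{m-1}{k}a_j^{m-1-k}b_j^k$ for $0\le k\le m-1$. So the determinant of the $m\times m$ matrix of coefficients of $\ell_1^{m-1},\dots,\ell_m^{m-1}$ is, up to sign,
$$\prod_{k=0}^{m-1}\binom{m-1}{k}\cdot\prod_{i<j}(a_ib_j-a_jb_i).$$
To see this when all $a_j\ne0$, take $a_j^{m-1}$ out of the $j$-th row, use the Vandermonde determinant in the quotients $b_j/a_j$, and note that $\prod_{i<j}a_ia_j=\prod_ja_j^{m-1}$. Both sides are polynomials in the $a_j,b_j$, so the identity holds always. The forms $\ell_j$ are pairwise non-proportional because the $y_j$ are, so the determinant is nonzero. Hence the $m$ powers are linearly independent. The space of binary forms of degree $m-1$ has dimension $m$, so they span it. $\square$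

For $m=2$ this gives $\mathcal C=\mathbb R$. For $m=3$ it gives $\mathcal C=\mathbb R[x_1,x_2]/(x_1,x_2)^2$. In every case $\mathcal C$ depends only on the number $m$. For $m\le3$ nothing is lost, because a linear isomorphism of the plane takes any three distinct lines through $0$ to any other three. For $m=4$ something is lost. Put
$$M_t=\begin{pmatrix}1&0&1&1\\0&1&1&t\end{pmatrix},\qquad t\in\mathbb R\setminus\{0,1\}.$$
The columns of $M_t$ are nonzero and pairwise non-proportional, so $I=(x_1,x_2)^3$ for every $t$. The slopes of the columns are the points $0,\infty,1,t$ of $\mathbb P^1$. If a linear isomorphism carried the four column lines of $M_2$ onto those of $M_3$, a projective map of $\mathbb P^1$ would carry $\{0,\infty,1,2\}$ onto $\{0,\infty,1,3\}$, and the cross-ratios of the two sets, taken over all orderings, would agree. For $\{0,\infty,1,t\}$ these cross-ratios are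
$$t,\quad \frac1t,\quad 1-t,\quad \frac1{1-t},\quad \frac t{t-1},\quad \frac{t-1}t .$$
For $t=2$ they are $2,\frac12,-1$, while $3$ is a cross-ratio of the second set. So no such isomorphism exists: $M_2$ and $M_3$ have literally the same algebra but inequivalent columns.

What changes when columns may be parallel, or lie in $\mathbb R^n$? Is it still true that only a number survives? One example already says no.

**Example.** Let $N=\begin{pmatrix}1&1&0&1\\0&0&1&1\end{pmatrix}$, so that the first line is doubled. There are now three pairs of edges. The normal $(0,1)$ is orthogonal to two columns, so its generator is $x_2^2$. The normals $(1,0)$ and $(1,-1)$ are orthogonal to one column each and give $x_1^3$ and $(x_1-x_2)^3$. Expanding the last cube modulo $x_2^2$ and $x_1^3$ leaves $-3x_1^2x_2$, so all cubics lie in the ideal, and $I=(x_2^2)+(x_1,x_2)^3$. Up to scaling, $x_2$ is the only linear form whose square lies in $I$. The doubled line is remembered; about the two simple lines, $I$ says nothing beyond their number.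

## 2. Zonotopal algebras, $z$-equivalence, and a conjecture

Let $A\in\mathbb R^{n\times m}$ have rank $n$ and columns $y_1,\dots,y_m$. All matrices are assumed to have no zero columns.

**Definition (zonotopal algebras).** The zonotope of $A$ is the Minkowski sum $Z_A=\bigoplus_{i\in[m]}[0,y_i]\subset\mathbb R^n$, and $\mathcal F(A)$ is its set of facets. For $H\in\mathcal F(A)$ with normal row vector $\eta_H$, let $m(H)$ be the number of nonzero coordinates of $\eta_HA$. For an integer $k$, the ideal $\mathcal I_A^{(k)}\subset\mathbb R[x_1,\dots,x_n]$ is generated by the polynomials $(\eta_H\cdot(x_1,\dots,x_n))^{m(H)+k}$, $H\in\mathcal F(A)$, and $\mathcal C^{(k)}_A=\mathbb R[x_1,\dots,x_n]/\mathcal I_A^{(k)}$. The central algebra is $\mathcal C_A^{\mathrm{Cen}}=\mathcal C_A^{(0)}$ and the external algebra is $\mathcal C_A^{\mathrm{Ex}}=\mathcal C_A^{(1)}$. Both are graded by polynomial degree.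

For a row vector $\eta\neq0$ write
$$\ell_\eta=\eta\cdot(x_1,\dots,x_n),\qquad X_\eta=\{i:\eta y_i=0\},\qquad m_A(\eta)=m-|X_\eta|,\qquad I_A=\mathcal I_A^{(0)} .$$
A point $\sum c_iy_i$ with $c_i\in[0,1]$ maximizes $\eta$ on $Z_A$ exactly when $c_i=1$ for $\eta y_i>0$ and $c_i=0$ for $\eta y_i<0$; the $c_i$ with $i\in X_\eta$ are free. So the face maximizing $\eta$ is a translate of the zonotope of $\{y_i\}_{i\in X_\eta}$, and its dimension is $\operatorname{rk}X_\eta$, the rank of these columns. Hence the facet normals are exactly the $\eta\ne0$ with $\operatorname{rk}X_\eta=n-1$: the normals of hyperplanes spanned by columns. Rescaling $\eta$ does not change the ideal. In Section 1, $I$ was $I_A$. For $n=1$ the only facet normals are the nonzero scalars, and $I_A=(x_1^m)$.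

**Definition ($z$-equivalence).** Spaces of row vectors $V_1\subset\mathbb R^{m_1}$ and $V_2\subset\mathbb R^{m_2}$ are $z$-equivalent if $m_1=m_2=m$ and $V_1=V_2(\pi D)$ for a permutation matrix $\pi$ and an invertible diagonal matrix $D$. Matrices of full row rank are $z$-equivalent if their row spaces are.

Two full-rank matrices with equal row spaces differ by left multiplication by an invertible matrix. So $A_1,A_2$ are $z$-equivalent if and only if they have the same size and $A_1=gA_2\pi D$ with $g$ invertible. In other words: some linear isomorphism carries the multiset of column lines of $A_2$ to that of $A_1$. In particular $z$-equivalent matrices have isomorphic matroids. Section 1 showed that $M_2$ and $M_3$ are not $z$-equivalent.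

**Definition (bridge-columns).** A column is a bridge-column, or bridge, if deleting it lowers the rank; equivalently, if it is not in the span of the other columns. If $A$ has $k$ bridges, $A'\in\mathbb R^{(n-k)\times(m-k)}$ is obtained by deleting all of them and $k$ rows such that $\operatorname{rk}A'=n-k$.

For instance, in $\begin{pmatrix}1&1&0\\0&0&1\end{pmatrix}$ the third column is a bridge and $A'=(1\ \ 1)$. The facet normals $(0,1)$ and $(1,0)$ give $I_A=(x_2,x_1^2)$, so $\mathcal C_A^{\mathrm{Cen}}=\mathbb R[x_1]/(x_1^2)=\mathcal C_{A'}^{\mathrm{Cen}}$. If all columns are bridges, $A'$ is the empty matrix; all empty matrices are regarded as $z$-equivalent, and their algebra is $\mathbb R$.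

The paper "Classification of external Zonotopal algebras" by Gleb Nenashev (arXiv:1803.09966, 2018) proves that for matrices without zero columns and of full row rank the following are equivalent: $\mathcal C_{A_1}^{\mathrm{Ex}}\cong\mathcal C_{A_2}^{\mathrm{Ex}}$ as non-graded algebras; $\mathcal C_{A_1}^{\mathrm{Ex}}\cong\mathcal C_{A_2}^{\mathrm{Ex}}$ as graded algebras; $A_1$ and $A_2$ are $z$-equivalent. The same source is the origin of the following conjecture for the central algebra.

**Conjecture.** For $A_1\in\mathbb R^{n_1\times m_1}$, $A_2\in\mathbb R^{n_2\times m_2}$ without zero columns, of ranks $n_1$ and $n_2$, the following are equivalent: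

1. $\mathcal C^{\mathrm{Cen}}_{A_1}$ and $\mathcal C^{\mathrm{Cen}}_{A_2}$ are isomorphic as non-graded algebras;
2. $\mathcal C^{\mathrm{Cen}}_{A_1}$ and $\mathcal C^{\mathrm{Cen}}_{A_2}$ are isomorphic as graded algebras;
3. $A_1'$ and $A_2'$ are $z$-equivalent.

**Theorem 2.** The conjecture is false. The implications (3)⇒(2)⇔(1) hold, but (2)⇒(3) fails, already for two $2\times4$ matrices without bridge-columns.

**Proof.** The columns of $M_t$ are pairwise non-proportional, so the other three always span the plane; there are no bridges and $M_t'=M_t$. By Proposition 1, $\mathcal C^{\mathrm{Cen}}_{M_2}=\mathcal C^{\mathrm{Cen}}_{M_3}$, so (1) and (2) hold. But $M_2,M_3$ are not $z$-equivalent, so (3) fails. The remaining implications are part of Theorem 7. $\square$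

So the general question becomes: which data of $A$ does $\mathcal C_A^{\mathrm{Cen}}$ determine exactly, when does it determine $A'$ up to $z$-equivalence, and how large is the failure when it does not?

## 3. Differentiating against the ideal, and why the product of the columns is lost

To decide what lies in $I_A$ we use the classical duality between polynomials and differential operators. Let $S=\mathbb R[x_1,\dots,x_n]$ act on $T=\mathbb R[t_1,\dots,t_n]$ by $x_i\mapsto\partial/\partial t_i$, and write $p(\partial)f$ for the action. View elements of $T$ as polynomial functions of a row vector $\tau=(t_1,\dots,t_n)$. Then $\ell_\eta$ acts as the directional derivative $D_\eta$. A column $y$ gives a linear form $y(t)=\tau y$ in $T$, and $D_\eta y(t)=\eta y$.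

The pairing $S_d\times T_d\to\mathbb R$, $(p,f)\mapsto p(\partial)f$, is perfect: on monomials it is $0$ unless the exponents agree, and then it is a product of factorials. We write $f\in I_A^\perp$ if $f$ is homogeneous, say of degree $d$, and orthogonal to $(I_A)_d$. The space $(I_A)_d$ is spanned by products $q\,\ell_\eta^{m_A(\eta)}$ with $\eta$ a facet normal and $q$ homogeneous of degree $d-m_A(\eta)$. Since $(qp)(\partial)f=q(\partial)(p(\partial)f)$, and the pairing in degree $d-m_A(\eta)$ is perfect,
$$f\in I_A^\perp\iff D_\eta^{\,m_A(\eta)}f=0\ \text{ for all facet normals }\eta. \tag{3.1}$$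
(If $d<m_A(\eta)$ the condition is automatic.) By perfectness again, $p\in S_d$ lies in $I_A$ if and only if $p(\partial)f=0$ for all $f\in I_A^\perp$ of degree $d$.

For $f\ne0$ and $\eta\neq0$ let $\deg_\eta f=\max\{k:D_\eta^kf\ne0\}$. In linear coordinates in which $D_\eta$ is the partial derivative in the first coordinate, $\deg_\eta f$ is the degree of $f$ in that coordinate. Hence $\deg_\eta$ is additive on products. For a nonzero column, $\deg_\eta y(t)$ is $1$ if $\eta y\ne0$ and $0$ otherwise. So (3.1) becomes, for $f\ne0$ homogeneous,
$$f\in I_A^\perp\iff\deg_\eta f\le m_A(\eta)-1\ \text{ for all facet normals }\eta. \tag{3.2}$$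

It is natural to look first for the product of all the columns in the dual space. For the external algebra this is a good idea. The exponent there is $m_A(\eta)+1$, so the condition reads $\deg_\eta f\le m_A(\eta)$, and $\prod_iy_i(t)$ satisfies it, because its $\deg_\eta$ is exactly $m_A(\eta)$. For $M_t$ this even recovers the columns. In degree $4$, $\mathcal I^{(1)}_{M_t}$ is spanned by the four powers $\ell_{\eta_j}^4$. They are linearly independent: add a fifth form and use the determinant from the proof of Proposition 1 with exponent $4$. So they span a $4$-dimensional subspace of the $5$-dimensional space of binary quartics, whose orthogonal complement is the line through $y_1(t)y_2(t)y_3(t)y_4(t)$. Factoring that polynomial gives back the four column lines.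

For the central algebra the approach stops at this very point. Condition (3.2) asks for $\deg_\eta\le m_A(\eta)-1$, and the product of all columns misses it by one at every facet normal. Products of fewer columns do lie in $I_A^\perp$, but for $M_t$ the space $I_{M_t}^\perp$ contains all forms of degree at most $2$ and none of degree at least $3$, so these products can no longer be singled out. Nor can we single out the facet normals: every $\ell^3$ lies in $I_{M_t}$, not only the four powers that define the ideal.

What helps is to stop looking for columns or facets and to ask a question whose answer depends only on the ideal: for each $\eta\ne0$, facet normal or not, what is the smallest $e$ with $\ell_\eta^e\in I_A$? This function of $\eta$ is attached to the graded algebra, up to a linear change of variables. The next two sections compute it, and it turns out to determine the ideal. The first task is the case of a generic $\eta$.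

## 4. All forms of degree $m-n+1$ lie in $I_A$

**Lemma 3.** Let $A$ be $n\times m$ of rank $n\ge1$ without zero columns. Then $S_e\subset I_A$ for all $e\ge m-n+1$.

For $m=n$ the lemma says that all linear forms lie in $I_A$; indeed after a change of basis the columns are unit vectors and the facet generators are $x_1,\dots,x_n$. In Section 1 it is Proposition 1.

**Proof.** Since $I_A$ is an ideal and $S_e=S_{e-e_0}S_{e_0}$ for $e\ge e_0$, it suffices to take $e=m-n+1$. By the perfect pairing, we must show that any $f\in I_A^\perp$ of degree $m-n+1$ is $0$. We use induction on $m$. If $n=1$ (in particular if $m=1$), then $I_A=(x_1^m)$ and the claim holds. Let $n\ge2$ and put $y=y_m$.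

**Step 1: $y(t)$ divides $f$.** The purpose is to pull out a factor and lower the degree; we do it by projecting along $y$. Let $q:\mathbb R^n\to\mathbb R^{n-1}$ be linear and onto with kernel $\mathbb Ry$, regarded as an $(n-1)\times n$ matrix. Let $\hat A$ consist of the nonzero vectors among the $q(y_i)$. It has rank $n-1\ge1$, and it has $\hat m\le m-1$ columns because $q(y_m)=0$. Put $\hat f(\tau')=f(\tau'q)$ for row vectors $\tau'\in\mathbb R^{n-1}$.

Let $\eta'$ be a facet normal of $\hat A$ and $\eta=\eta'q$, which is nonzero since $q$ is onto. Then $\eta y_i=\eta'q(y_i)$. The span of the columns of $A$ orthogonal to $\eta$ contains $y$, and its image under $q$ is the span of the columns of $\hat A$ orthogonal to $\eta'$, of dimension $n-2$. So this span has dimension $n-1$, and $\eta$ is a facet normal of $A$. Moreover $m_A(\eta)=m_{\hat A}(\eta')$, since columns with $q(y_i)=0$ count in neither. By the chain rule,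
$$\bigl(D_{\eta'}^{\,m_{\hat A}(\eta')}\hat f\bigr)(\tau')=\bigl(D_\eta^{\,m_A(\eta)}f\bigr)(\tau'q)=0 .$$
Thus $\hat f\in I_{\hat A}^\perp$. It is zero or of degree $m-n+1\ge\hat m-(n-1)+1$. By induction $S$-forms of that degree (in $n-1$ variables) all lie in $I_{\hat A}$, so $\hat f=0$. The vectors $\tau'q$ are exactly the row vectors $\tau$ with $\tau y=0$. So $f$ vanishes on the hyperplane $\{y(t)=0\}$, and $f=y(t)\,g$ for some form $g$ of degree $m-n$.

**Step 2: the case that $y$ is a bridge.** Here we finish by a degree contradiction. The other columns span a hyperplane; let $\eta$ be its normal. Then $\eta$ is a facet normal, $\eta y\ne0$ and $m_A(\eta)=1$. If $f\ne0$, then $\deg_\eta f\ge\deg_\eta y(t)=1$, while (3.2) gives $\deg_\eta f\le0$. So $f=0$.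

**Step 3: the case that $y$ is not a bridge.** Here we show $g\in I^\perp_{A\setminus y}$ and use induction. The matrix $A\setminus y$ has rank $n$ and $m-1$ columns. Let $\eta$ be a facet normal of $A\setminus y$. The columns of $A$ orthogonal to $\eta$ have rank at least $n-1$, and at most $n-1$ as $\eta\ne0$; so $\eta$ is a facet normal of $A$. Also $m_A(\eta)=m_{A\setminus y}(\eta)+[\eta y\ne0]$, where the bracket is $1$ if the condition holds and $0$ otherwise. If $g\ne0$, then
$$\deg_\eta g=\deg_\eta f-[\eta y\ne0]\le m_A(\eta)-1-[\eta y\ne0]=m_{A\setminus y}(\eta)-1 .$$
So $g\in I_{A\setminus y}^\perp$, of degree $m-n=(m-1)-n+1$. By induction $g=0$, and $f=0$. $\square$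

## 5. The exact exponent of a linear form

**Definition (nullity).** For $X\subset[m]$ let $\langle X\rangle=\operatorname{span}\{y_i\}_{i\in X}$, $\operatorname{rk}X=\dim\langle X\rangle$, and call $|X|-\operatorname{rk}X$ the nullity of $X$. For a subspace $W\subset\mathbb R^n$ let $\nu_A(W)$ be the nullity of $\{i:y_i\in W\}$. For $\eta\ne0$ put $\nu_A(\eta)=\nu_A(\eta^\perp)$, where $\eta^\perp=\{v:\eta v=0\}$, and
$$\rho_A(\eta)=m-n-\nu_A(\eta)+1 .$$

Adding a column to a set raises the rank by at most one, so nullity is monotone in $X$ and $\nu_A$ is monotone in $W$. The whole set has nullity $m-n$, hence $\rho_A(\eta)\ge1$. In the example $N$ of Section 1, $\nu_N(\eta)$ is $1$ for $\eta$ proportional to $(0,1)$ and $0$ otherwise, so $\rho_N$ is $2$ for $(0,1)$ and $3$ elsewhere. This agrees with $I_N=(x_2^2)+(x_1,x_2)^3$.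

**Proposition 4.** For $\eta\ne0$: $\ell_\eta^e\in I_A\iff e\ge\rho_A(\eta)$. Consequently $I_A$ is generated by all $\ell_\eta^{\rho_A(\eta)}$, $\eta\neq0$.

**Proof.** Let $F=X_\eta$ and $r=\operatorname{rk}F$, so $r<n$ and $\nu_A(\eta)=|F|-r$.

**Step 1: $\ell_\eta^{\rho_A(\eta)-1}\notin I_A$.** We exhibit an element of $I_A^\perp$ on which this power does not vanish. It is a product of columns, but with enough columns left out to satisfy (3.2). Choose a set $B$ of $n-r$ columns outside $F$ such that $F\cup B$ has rank $n$. Put $Y=[m]\setminus(F\cup B)$ and $p=\prod_{i\in Y}y_i(t)$. For a facet normal $\eta_H$, the columns of $F\cup B$ span $\mathbb R^n$, so at least one of them is not orthogonal to $\eta_H$. Therefore $\deg_{\eta_H}p=|\{i\in Y:\eta_Hy_i\ne0\}|\le m_A(\eta_H)-1$, and $p\in I_A^\perp$. No $i\in Y$ lies in $F$, so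
$$D_\eta^{|Y|}p=|Y|!\prod_{i\in Y}\eta y_i\ne0,\qquad |Y|=m-|F|-(n-r)=m-n-\nu_A(\eta)=\rho_A(\eta)-1 .$$
So $\ell_\eta^{\rho_A(\eta)-1}\notin I_A$, and then no smaller power lies in $I_A$ either.

**Step 2: $\ell_\eta^{\rho_A(\eta)}\in I_A$.** We project along the columns orthogonal to $\eta$, so that the image of $\eta$ becomes generic, and apply Lemma 3 there. Let $W=\langle F\rangle$ and let $q:\mathbb R^n\to\mathbb R^{n'}$ be onto with kernel $W$, $n'=n-r\ge1$. Let $\bar A$ have columns $q(y_i)$, $i\notin F$. They are nonzero: $W\subset\eta^\perp$, while $\eta y_i\ne0$ for $i\notin F$. So $\bar A$ has $m'=m-|F|$ columns, and it has rank $n'$.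

Let $\eta'$ be a facet normal of $\bar A$. The columns of $A$ orthogonal to $\eta'q$ include all of $F$, so their span contains $W=\ker q$. The image of this span under $q$ has dimension $n'-1$. So their rank is $r+n'-1=n-1$, and $\eta'q$ is a facet normal of $A$. Since the columns in $F$ are orthogonal to $\eta'q$, we have $m_A(\eta'q)=m_{\bar A}(\eta')$. Hence the ring map given on linear forms by $\ell_{\eta'}\mapsto\ell_{\eta'q}$ sends the generators of $I_{\bar A}$ into $I_A$, and so it sends $I_{\bar A}$ into $I_A$.

Our $\eta$ vanishes on $W$, so $\eta=\eta'q$ for some $\eta'\neq0$. By Lemma 3, $\ell_{\eta'}^{\,m'-n'+1}\in I_{\bar A}$, so $\ell_\eta^{\,m'-n'+1}\in I_A$. Finally $m'-n'+1=m-|F|-n+r+1=\rho_A(\eta)$.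

**Step 3: generation.** We check that the defining generators are among the new ones. For a facet normal, $\operatorname{rk}X_\eta=n-1$, so $\rho_A(\eta)=m-n-(|X_\eta|-n+1)+1=m_A(\eta)$. All the $\ell_\eta^{\rho_A(\eta)}$ lie in $I_A$ by Step 2, and those with $\eta$ a facet normal generate it. $\square$

## 6. Bridge columns split off

**Lemma 5.** $\mathcal C_A^{\mathrm{Cen}}\cong\mathcal C_{A'}^{\mathrm{Cen}}$ as graded algebras. $A'$ has no bridges, and $I_{A'}$ contains no nonzero linear form.

**Proof.** **Step 1: a normal form.** We arrange that the bridges are unit vectors. For $g\in GL_n$, passing from $A$ to $gA$ replaces each facet normal $\eta_H$ by $\eta_Hg^{-1}$, with the same $m(H)$ since $\eta_Hg^{-1}gA=\eta_HA$. So it changes $I_A$ by a linear substitution; it does not change row spaces. Permuting columns does not change $I_A$. Let $A$ have $k$ bridges, and let $U$ be the span of the other columns. A bridge is not in the span of all other columns, hence not in the span of any subset of them; removing the bridges one after another lowers the rank by one each time. So $\dim U=n-k$, and $U$ is complementary to the span of the bridges. We may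 therefore assume that the columns are those of $\binom B0$, with $B$ of size $(n-k)\times(m-k)$ and rank $n-k$, together with the last $k$ unit vectors.

**Step 2: the ideal.** We compare $I_A$ with $I_B$. A subset of columns spans (a span of columns of $B$) $\oplus$ (a coordinate subspace of $\mathbb R^k$). So the hyperplanes spanned by columns are of two kinds. The first is (a hyperplane spanned by columns of $B$) $\oplus\,\mathbb R^k$, with the same $m(H)$ as in $B$. The second is $U\oplus$ (a coordinate hyperplane of $\mathbb R^k$), with $m(H)=1$ and generator $x_j$, $j>n-k$. Hence $I_A=I_BS+(x_{n-k+1},\dots,x_n)$ and $\mathcal C^{\mathrm{Cen}}_A\cong\mathcal C^{\mathrm{Cen}}_B$. (If $k=n$, the first kind does not occur and $\mathcal C_A^{\mathrm{Cen}}=\mathbb R$.)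

**Step 3: $A'$ and $B$.** We check that the choice of deleted rows is harmless. Deleting the bridge columns from $A$ leaves a matrix of rank $n-k$. The $n-k$ rows kept in $A'$ have rank $n-k$, so they span its whole row space, which is that of $B$. So $A'=hB$ with $h$ invertible, and $\mathcal C^{\mathrm{Cen}}_{A'}\cong\mathcal C^{\mathrm{Cen}}_B$ by Step 1.

**Step 4: no linear forms.** A bridge of $B$ would be a bridge of $A$, so $B$ and $A'$ have no bridges. If a facet normal of a matrix without bridges had $m(H)=1$, all columns but one would lie in a hyperplane and the remaining one would be a bridge. So all $m(H)\ge2$, and the ideal has no nonzero linear form. $\square$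

## 7. Cyclic flats and the classification

The function $\nu_A$ lives on all subspaces. It is encoded in a finite list.

**Definition (cyclic flats).** A set $Z\subset[m]$ is a cyclic flat of $A$ if it contains every $i$ with $y_i\in\langle Z\rangle$, and $y_i\in\langle Z\setminus i\rangle$ for all $i\in Z$. Let $\operatorname{Cyc}(A)$ be the set of pairs $(\langle Z\rangle,|Z|)$, $Z$ a cyclic flat.

The empty set is a cyclic flat, as there are no zero columns. The full set $[m]$ is a cyclic flat exactly when $A$ has no bridges. For $N$ from Section 1 the cyclic flats are $\emptyset,\{1,2\},\{1,2,3,4\}$, so $\operatorname{Cyc}(N)=\{(0,0),(\mathbb Re_1,2),(\mathbb R^2,4)\}$. For $M_t$ only $(0,0)$ and $(\mathbb R^2,4)$ remain, whatever $t$ is.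

**Lemma 6.** Let $A$ have no zero columns, and let $W$ be a subspace.

(i) $W=\langle Z\rangle$ for a cyclic flat $Z$ if and only if $\nu_A(W')<\nu_A(W)$ for all $W'\subsetneq W$. In that case $|Z|=\nu_A(W)+\dim W$.

(ii) $\nu_A(W)=\max\{|Z|-\dim\langle Z\rangle: Z\text{ a cyclic flat},\ \langle Z\rangle\subset W\}$.

**Proof of (i).** Suppose $W=\langle Z\rangle$ with $Z$ a cyclic flat. Then $Z=\{i:y_i\in W\}$, so $\nu_A(W)=|Z|-\dim W$. Let $W'\subsetneq W$. Some $i\in Z$ has $y_i\notin W'$, since otherwise $W\subset W'$. The columns in $W'$ are among $Z\setminus i$. As $y_i\in\langle Z\setminus i\rangle$, removing $i$ keeps the rank, so by monotonicity $\nu_A(W')\le\nu_A(W)-1$.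

Conversely assume the inequality, and let $Z=\{i:y_i\in W\}$. If $\langle Z\rangle\ne W$, then $W'=\langle Z\rangle$ contains the same columns as $W$, so $\nu_A(W')=\nu_A(W)$, a contradiction. So $W=\langle Z\rangle$, and $Z$ contains every $i$ with $y_i\in\langle Z\rangle$. If some $i\in Z$ had $y_i\notin\langle Z\setminus i\rangle$, then $W'=\langle Z\setminus i\rangle\subsetneq W$ would contain exactly the columns $Z\setminus i$; both the size and the rank drop by one, so $\nu_A(W')=\nu_A(W)$, a contradiction. So $Z$ is a cyclic flat.

**Proof of (ii).** The inequality "$\ge$" is monotonicity. For equality we delete from $F=\{i:y_i\in W\}$ everything that does not contribute to the nullity. Let $K=\{i\in F:y_i\notin\langle F\setminus i\rangle\}$ and $Z=F\setminus K$. Each element of $K$ is outside the span of all other elements of $F$, so removing the elements of $K$ one by one gives $\operatorname{rk}Z=\operatorname{rk}F-|K|$, and $Z$ has the nullity of $F$, which is $\nu_A(W)$. It remains to see that $Z$ is a cyclic flat. If $y_e\in\langle Z\rangle$, then $y_e\in W$, so $e\in F$; and $e\notin K$, since otherwise $Z\subset F\setminus e$ and $y_e\in\langle F\setminus e\rangle$.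 So $e\in Z$. If some $z\in Z$ had $y_z\notin\langle Z\setminus z\rangle$, then
$$\operatorname{rk}(F\setminus z)\le\operatorname{rk}(Z\setminus z)+|K|=\operatorname{rk}Z-1+|K|=\operatorname{rk}F-1,$$
so $z\in K$, a contradiction. $\square$

**Theorem 7.** For $A_1,A_2$ without zero columns and of full row rank, the following are equivalent:

- (1) $\mathcal C^{\mathrm{Cen}}_{A_1}\cong\mathcal C^{\mathrm{Cen}}_{A_2}$ as non-graded algebras;
- (2) $\mathcal C^{\mathrm{Cen}}_{A_1}\cong\mathcal C^{\mathrm{Cen}}_{A_2}$ as graded algebras;
- (3a) there is a linear isomorphism $g$ between the column spaces of $A_1'$ and $A_2'$ with $\nu_{A_2'}(gW)=\nu_{A_1'}(W)$ for all subspaces $W$;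
- (3b) there is a linear isomorphism $g$ between these spaces with $g(\operatorname{Cyc}(A_1'))=\operatorname{Cyc}(A_2')$.

In particular condition (3) of the conjecture implies (1) and (2).

In (3b), $g$ acts on a pair by $(W,s)\mapsto(gW,s)$.

**Proof.** **Step 1: (1)⇔(2).** Only (1)⇒(2) needs proof, and the aim is to recover the grading from the algebra. Write $C_i=\mathcal C_{A_i}^{\mathrm{Cen}}$. All generators of $I_{A_i}$ have positive degree, so the degree-zero part of $C_i$ is $\mathbb R$; and $C_i$ is finite-dimensional by Lemma 3. Its positive part $\mathfrak m_i$ is therefore nilpotent with $C_i/\mathfrak m_i=\mathbb R$, so $\mathfrak m_i$ is the unique maximal ideal. Since $C_i$ is generated in degree $1$, $\mathfrak m_i^k=\bigoplus_{d\ge k}(C_i)_d$, and the associated graded algebra $\bigoplus_k\mathfrak m_i^k/\mathfrak m_i^{k+1}$ is isomorphic to $C_i$ as a graded algebra. An isomorphism $C_1\to C_2$ maps $\mathfrak m_1$ to $\mathfrak m_2$, hence induces a graded isomorphism of the associated graded algebras, that is, of $C_1$ and $C_2$.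

**Step 2: reduction.** We remove bridges and fix one dimension $n$. By Lemma 5 we may replace $A_i$ by $A_i'$, so assume $A_i=A_i'$. Then $\dim(C_i)_1=n_i$, so (2) forces $n_1=n_2$; (3a) and (3b) force it as well. Call this number $n$. If $n=0$ both matrices are empty and all conditions hold. Let $n\ge1$.

**Step 3: (2)⇒(3a).** We use that the function $\eta\mapsto\min\{e:\ell_\eta^e\in I\}$ is carried along by isomorphisms. A graded isomorphism $\varphi:C_1\to C_2$ restricts to a linear isomorphism of the degree-one parts, which are both $S_1$ because the ideals contain no linear forms. So there is $h\in GL_n$ such that $\varphi$ sends the class of $\ell_\eta$ to the class of $\ell_{\eta h}$. Let $\Phi$ be the automorphism of $S$ with $\Phi(\ell_\eta)=\ell_{\eta h}$. The maps $S\to C_1\xrightarrow{\varphi}C_2$ and $S\xrightarrow{\Phi}S\to C_2$ agree on $S_1$, hence are equal; comparing kernels gives $\Phi(I_{A_1})=I_{A_2}$. So $\ell_\eta^e\in I_{A_1}$ if and only if $\ell_{\eta h}^e\in I_{A_2}$, and Proposition 4 gives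
$$\rho_{A_1}(\eta)=\rho_{A_2}(\eta h)\qquad\text{for all }\eta\ne0 .$$
The maximum of $\rho_{A_i}$ is $m_i-n+1$, attained when $\eta$ is orthogonal to no column. So $m_1=m_2$, and $\nu_{A_1}(\eta)=\nu_{A_2}(\eta h)$. Put $g=h^{-1}$. Since $(\eta h)^\perp=h^{-1}(\eta^\perp)=g(\eta^\perp)$, (3a) holds for hyperplanes. For any proper subspace $W$ and any $A$ of rank $n$,
$$\nu_A(W)=\min\{\nu_A(H):H\supset W\text{ a hyperplane}\}. \tag{7.1}$$
Indeed "$\le$" is monotonicity. For equality, consider the nonzero space of row vectors vanishing on $W$. For each column $y_i\notin W$, those that also kill $y_i$ form a proper subspace. A real vector space is not a finite union of proper subspaces, so some $\eta\neq0$ vanishes on $W$ and on no column outside $W$; then $H=\eta^\perp$ contains the same columns as $W$. By (7.1), (3a) holds for all proper $W$. For $W=\mathbb R^n$ both sides are $m_i-n$, and $m_1=m_2$.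

**Step 4: (3a)⇒(2).** We run Step 3 backward, using that the $\ell_\eta^{\rho_A(\eta)}$ generate. Taking $W=\mathbb R^n$ gives $m_1=m_2$. With $h=g^{-1}$ we have $(\eta h)^\perp=g(\eta^\perp)$, so $\nu_{A_1}(\eta)=\nu_{A_2}(\eta h)$ and $\rho_{A_1}(\eta)=\rho_{A_2}(\eta h)$. The substitution $\ell_\eta\mapsto\ell_{\eta h}$ therefore maps the generators $\ell_\eta^{\rho_{A_1}(\eta)}$, $\eta\ne0$, of $I_{A_1}$ onto the corresponding generators of $I_{A_2}$, and so maps $I_{A_1}$ onto $I_{A_2}$.

**Step 5: (3a)⇔(3b).** We translate between $\nu$ and $\operatorname{Cyc}$. By Lemma 6(i), $\operatorname{Cyc}(A)$ consists of the pairs $(W,\nu_A(W)+\dim W)$ for those $W$ with $\nu_A(W')<\nu_A(W)$ for all $W'\subsetneq W$. So a $g$ as in (3a) carries $\operatorname{Cyc}(A_1)$ onto $\operatorname{Cyc}(A_2)$. By Lemma 6(ii), $\nu_A(W)$ is the maximum of $s-\dim U$ over $(U,s)\in\operatorname{Cyc}(A)$ with $U\subset W$. So a $g$ as in (3b) satisfies (3a).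

**Step 6: condition (3) of the conjecture.** If $A_1'$ and $A_2'$ are $z$-equivalent, a linear isomorphism carries the multiset of column lines of $A_1'$ onto that of $A_2'$. It preserves the number and the rank of columns in each subspace, so it satisfies (3a). $\square$

## 8. Two $3\times6$ matrices with equal algebras and different matroids

The plane example loses a cross-ratio but keeps the matroid. In rank three the matroid can be lost too. Let
$$P=\begin{pmatrix}1&0&1&0&0&1\\0&1&1&0&1&2\\0&0&0&1&1&3\end{pmatrix},\qquad Q=\begin{pmatrix}1&1&1&0&0&0\\0&1&-1&0&1&-1\\0&0&0&1&1&1\end{pmatrix}.$$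

**Theorem 8.** $I_P=I_Q=(x_1^3,x_3^3)+(x_1,x_2,x_3)^4$, so the central algebras coincide. The matroids of $P$ and $Q$ are not isomorphic; in particular $P$ and $Q$ are not $z$-equivalent.

**Proof.** **Step 1: dependent triples of $P$.** Among the first five columns, $\{1,2,3\}$ lies in $x_3=0$ and $\{2,4,5\}$ in $x_1=0$. The determinants of the other eight triples are
$$124:1,\quad125:1,\quad134:1,\quad135:1,\quad145:-1,\quad234:-1,\quad235:-1,\quad345:-1 .$$
So these two are the only dependent triples among the first five. The planes spanned by two of the first five columns are $x_3=0$ (columns 1, 2, 3), $x_1=0$ (2, 4, 5), $x_2=0$ (1, 4), $x_2=x_3$ (1, 5), $x_1=x_2$ (3, 4) and $x_1-x_2+x_3=0$ (3, 5). The sixth column $(1,2,3)$ gives the values $x_3=3$, $x_1=1$, $x_2=2$, $x_2-x_3=-1$, $x_1-x_2=-1$, $x_1-x_2+x_3=2$, all nonzero. So it lies in no dependent triple. Thus $P$ has exactly two dependent triples, and they share the element $2$.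

**Step 2: dependent triples of $Q$.** The triple $\{1,2,3\}$ spans $x_3=0$ and $\{4,5,6\}$ spans $x_1=0$. The columns within each triple are pairwise non-parallel. Two of the first three columns span $x_3=0$, which contains none of columns 4 to 6; two of the last three span $x_1=0$, which contains none of columns 1 to 3. So $Q$ has exactly two dependent triples, and they are disjoint. Hence the matroids are not isomorphic.

**Step 3: the ideals.** In both matrices the columns are pairwise non-parallel, and every plane contains at most three of them. So $m(H)\ge3$ for every facet, and there are no bridges. The planes $x_3=0$ and $x_1=0$ contain three columns and give the generators $x_3^3$ and $x_1^3$. All other spanned planes contain exactly two columns and give fourth powers of linear forms. By Lemma 3, with $m-n+1=4$, all quartics lie in the ideal. So both ideals are $(x_1^3,x_3^3)+(x_1,x_2,x_3)^4$. $\square$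

In terms of Theorem 7, both matrices have $\operatorname{Cyc}=\{(0,0),(\{x_3=0\},3),(\{x_1=0\},3),(\mathbb R^3,6)\}$. The spans and sizes of the cyclic flats are visible, but not whether two cyclic flats share a column.

## 9. Doubled columns, and rank two

A line carrying at least two columns is visible in $\operatorname{Cyc}$. If every column is on such a line, nothing is lost.

**Theorem 9.** Suppose every column of $A_1'$ is parallel to another column of $A_1'$. Then for every $A_2$ conditions (1), (2), (3) of the conjecture are equivalent. In particular $\mathcal C^{\mathrm{Cen}}_{(A|A)}$ determines any $A$ without zero columns up to $z$-equivalence.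

Here, as always, $A_2$ and $A$ have full row rank, and $A_2$ has no zero columns.

**Proof.** By Theorem 7 we only need that (3b) implies (3). A cyclic flat of rank $1$ consists of all columns on a line, and each is in the span of the others, so there are at least two of them; conversely, all columns on a line of multiplicity $\ge2$ form a cyclic flat. So the members $(L,s)$ of $\operatorname{Cyc}$ with $\dim L=1$ are exactly the column lines of multiplicity $\ge2$, with $s$ the multiplicity. Hence $g$ matches these lines of $A_1'$ and $A_2'$ with multiplicities. By hypothesis the multiplicities for $A_1'$ add up to its number of columns $m_1'$. Since $A_i'$ has no bridges, $[m_i']$ is a cyclic flat, and it is the largest one. So $g$ carries $(\mathbb R^n,m_1')$ to $(\mathbb R^n,m_2')$, where $n$ is the common rank, and $m_1'=m_2'$. Therefore the matched lines use up all columns of $A_2'$, and $g$ matches the multisets of column lines. This is (3).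

For the last claim, $(A|A)$ has no bridges and every column has a parallel copy. If $(A|A)$ and $(B|B)$ have isomorphic central algebras, a linear isomorphism matches the doubled multisets of column lines; halving multiplicities, it matches those of $A$ and $B$. $\square$

**Corollary 10 (rank 2).** Let $A'$ have rank $2$, with $r$ distinct column lines, $s$ of them of multiplicity one. Then every $B$ with $\mathcal C_B^{\mathrm{Cen}}\cong\mathcal C_A^{\mathrm{Cen}}$ has $B'$ $z$-equivalent to $A'$ if and only if $s=0$ or $r\le3$.

**Proof.** **Step 1: what is determined.** $\operatorname{Cyc}(A')$ consists of $(0,0)$, the multiple lines with their multiplicities, and $(\mathbb R^2,m)$, where $m$ is the number of columns of $A'$. So for $B$ as in the statement, $B'$ has rank $2$, the same number $m$ of columns and the same multiplicities $\ge2$; hence it has the same $s$, namely $m$ minus the sum of these multiplicities, and the same $r$.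

**Step 2: the "if" part.** If $s=0$, use Theorem 9. If $r\le3$, the group $PGL_2(\mathbb R)$ is transitive on ordered triples of distinct points of $\mathbb P^1$, so a linear isomorphism takes the $r$ column lines of $B'$ to those of $A'$ with prescribed multiplicities. So $B'$ and $A'$ are $z$-equivalent.

**Step 3: the "only if" part.** Let $s\ge1$ and $r\ge4$. We move one simple line and watch a cross-ratio. Replace one column of multiplicity one by a vector on another line, distinct from the remaining column lines. The new matrix $B$ still has $r\ge4$ distinct lines. Deleting one column leaves at least three lines, so there are no bridges. Its multiple lines and its number of columns are those of $A'$, so $\operatorname{Cyc}(B)=\operatorname{Cyc}(A')$ and $\mathcal C_B^{\mathrm{Cen}}\cong\mathcal C_A^{\mathrm{Cen}}$ by Theorem 7. The cross-ratio of the moved line with three fixed other lines takes all but finitely many real values. If $B$ is $z$-equivalent to $A'$, this cross-ratio is one of the finitely many cross-ratios of four distinct column lines of $A'$. So for some position $B=B'$ is not $z$-equivalent to $A'$. $\square$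

The matrix $N$ has $r=3$, so it is determined; $M_t$ has $r=s=4$, so it is not.

## 10. Counting $z$-classes with equal algebra

Let $A\in\mathbb R^{n\times m}$ be bridge-free, of rank $n\ge1$, without zero columns. Let $\mathfrak F(A)$ be the set of $z$-classes of bridge-free $B$ (without zero columns) with $\mathcal C_B^{\mathrm{Cen}}\cong\mathcal C_A^{\mathrm{Cen}}$. How large is it? By Theorem 7 we may move the columns as long as $\operatorname{Cyc}$ stays fixed. The plan is to count the parameters of such motions and subtract the dimension of the symmetries.

**Definition.** Put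

- $W_i(A)=\bigcap\{\langle Z\rangle:Z\ni i\text{ a cyclic flat}\}$, a subspace containing $y_i$ (note that $Z=[m]$ occurs);
- $E(A)=\{T\in\operatorname{Mat}_n(\mathbb R):T\langle Z\rangle\subset\langle Z\rangle\text{ for all cyclic flats }Z\}$;
- $c(A)$ the number of connected components of the matroid of $A$;
- $\delta(A)=\sum_{i=1}^m(\dim W_i(A)-1)-\bigl(\dim E(A)-c(A)\bigr)$.

Recall that a circuit is a minimal dependent set of columns, and that the components of the matroid are the classes of the equivalence relation on $[m]$ generated by lying in a common circuit. For $N$: $W_1=W_2=\mathbb Re_1$ and $W_3=W_4=\mathbb R^2$; $E(N)$ is the space of upper triangular matrices, of dimension $3$; the circuits $\{1,2\},\{1,3,4\},\{2,3,4\}$ give $c(N)=1$. So $\delta(N)=2-(3-1)=0$. For $M_t$: $W_i=\mathbb R^2$, $E=\operatorname{Mat}_2$, $c=1$, so $\delta(M_t)=4-(4-1)=1$. The number $\delta$ depends only on the $z$-class.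

**Lemma 11.** Consider
$$\Psi_A:E(A)\to\bigoplus_{i=1}^m\operatorname{Hom}(\mathbb Ry_i,W_i/\mathbb Ry_i),\qquad T\mapsto(y_i\mapsto Ty_i\bmod\mathbb Ry_i).$$
Then $\dim\ker\Psi_A=c(A)$ and $\dim\operatorname{coker}\Psi_A=\delta(A)$. In particular $\delta(A)\ge0$.

**Proof.** **Step 1: the kernel.** We identify it with the matrices for which all columns are eigenvectors. The map is well defined because $T\in E(A)$ maps each $W_i$ into itself. Its kernel consists of the $T\in E(A)$ with every $y_i$ an eigenvector; conversely, any such matrix $T$ preserves every $\langle Z\rangle$ and so lies in $E(A)$.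

**Step 2: eigenvalues are constant on components.** Let $Ty_i=\lambda_iy_i$ for all $i$, and let $\sum_{i\in C}a_iy_i=0$ be the relation of a circuit $C$. All $a_i$ are nonzero and the relation is unique up to scaling, because $C$ is minimally dependent. Applying $T$ gives $\sum_{i\in C}a_i\lambda_iy_i=0$, which must be proportional to it. So $\lambda$ is constant on $C$, and hence on each component.

**Step 3: every such $\lambda$ occurs.** We show that $\mathbb R^n$ is the direct sum of the spans of the components. First, the vectors $c\in\mathbb R^m$ with $\sum c_iy_i=0$ are spanned by relations of circuits: if $c\neq0$, its support contains a circuit, and subtracting a multiple of that circuit's relation makes one coordinate of $c$ in the circuit zero without enlarging the support; induct on the size of the support. Now every circuit lies in one component. So if $\sum c_iy_i=0$, then the restriction of $c$ to each component is again a relation. Hence a sum of vectors, one from the span of each component, is zero only if each of them is zero. So the sum of the spans is direct, and it is $\mathbb R^n$ since the columns span. Given $\lambda$ constant on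 components, let $T$ be multiplication by the value of $\lambda$ on the span of each component. It has $Ty_i=\lambda_iy_i$, and $T$ is determined by $\lambda$, while $\lambda$ is determined by $T$ as $y_i\ne0$. So $\dim\ker\Psi_A=c(A)$.

**Step 4: the cokernel.** The target has dimension $\sum(\dim W_i-1)$ and the image has dimension $\dim E(A)-c(A)$. Their difference is $\delta(A)$. $\square$

**The space $\mathcal U(A)$.** Let $\mathcal U(A)\subset\prod_i\mathbb P(W_i(A))$ be the set of tuples of lines $L_i=\mathbb Rb_i$ such that $B=(b_1,\dots,b_m)$ has the same labeled matroid as $A$. Rescaling the $b_i$ does not change the $z$-class; we identify the tuple with $B$. In Section 1, $\mathcal U(M_t)$ is the set of quadruples of distinct points of $\mathbb P^1$.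

**Lemma 12.** (a) $\mathcal U(A)$ is nonempty and is defined in $\prod_i\mathbb P(W_i(A))$ by the conditions $\det(b_i)_{i\in\beta}\ne0$ for all bases $\beta$ of $A$; in particular it is Zariski open.

(b) For $B\in\mathcal U(A)$ and each cyclic flat $Z$, the spans of $Z$ in $A$ and in $B$ coincide. Hence $\operatorname{Cyc}(B)=\operatorname{Cyc}(A)$, $B$ is bridge-free without zero columns, $\mathcal C_B^{\mathrm{Cen}}\cong\mathcal C_A^{\mathrm{Cen}}$, and $W_i,E,c,\delta$ are the same for $A$ and $B$.

**Proof.** For (a), we must see that the non-bases of $A$ automatically stay dependent. An $n$-subset that is not a basis contains a circuit $C$ of $A$. Let $Z=\{e:y_e\in\langle C\rangle\}$, so $\langle Z\rangle=\langle C\rangle$. It is a cyclic flat: every $i\in C$ has $y_i\in\langle C\setminus i\rangle$, and every $e\in Z\setminus C$ has $y_e\in\langle C\rangle\subset\langle Z\setminus e\rangle$. For $i\in C$ we have $b_i\in W_i(A)\subset\langle Z\rangle$, and $\dim\langle Z\rangle=|C|-1$. So $\{b_i\}_{i\in C}$ is dependent. Thus if all bases of $A$ are bases of $B$, the two matroids are equal. Finally $A\in\mathcal U(A)$.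

For (b), $b_i\in W_i(A)\subset\langle Z\rangle$ for $i\in Z$, so the span of $Z$ in $B$ is contained in the span in $A$; the ranks agree because the matroids do. The notions of cyclic flat, bridge and component depend only on the labeled matroid. So the first statement gives $\operatorname{Cyc}(B)=\operatorname{Cyc}(A)$, Theorem 7 gives the isomorphism, and $W_i,E,c$ are defined by the same data for $A$ and $B$. $\square$

**Theorem 13.** $\delta(A)\ge0$. If $\delta(A)>0$, then uncountably many classes in $\mathfrak F(A)$ have the same matroid as $A$. $\mathfrak F(A)$ is finite if and only if $\delta(B)=0$ for all $B$ in $\mathfrak F(A)$, and otherwise it is uncountable.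

**Proof.** The first claim is in Lemma 11.

**Step 1: a group acting on $\mathcal U(A)$.** We compute the dimension of its orbits. Let $G=E(A)^\times$ be the set of invertible elements of $E(A)$. For $T\in G$ and each cyclic flat $Z$ we have $T\langle Z\rangle=\langle Z\rangle$ by dimension, so $T^{-1}\in G$ and $TW_i=W_i$. Thus $G$ is a group, open in the vector space $E(A)$, and it acts on $\mathcal U(A)$ by $(L_i)\mapsto(TL_i)$. Elements of one orbit are $z$-equivalent.

Fix $B\in\mathcal U(A)$ and let $o_B:G\to\mathcal U(A)$, $T\mapsto TB$. The tangent space of $\mathbb P(W_i)$ at $L_i=\mathbb Rb_i$ is $\operatorname{Hom}(L_i,W_i/L_i)$: lines near $L_i$ are graphs of linear maps from $L_i$ to a complement. The line spanned by $(1+\varepsilon R)b_i$ corresponds, to first order in $\varepsilon$, to $b_i\mapsto\varepsilon Rb_i\bmod L_i$. So the differential of $o_B$ at the identity is $\Psi_B$. By Lemma 11 for $B$ and Lemma 12(b), its rank is $\dim E(A)-c(A)$. Since $o_B(TT_0)=o_{T_0B}(T)$, and right multiplication by $T_0\in G$ is a linear isomorphism of $E(A)$, the differential of $o_B$ at $T_0$ has the rank of $\Psi_{T_0B}$, the same number. So every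 orbit map has constant rank $\dim E(A)-c(A)=\dim\mathcal U(A)-\delta(A)$, where $\dim\mathcal U(A)=\sum(\dim W_i-1)$.

**Step 2: if $\delta(A)=0$, then $\mathcal U(A)$ meets finitely many $z$-classes.** All orbit maps are submersions, so all $G$-orbits in $\mathcal U(A)$ are open. In each of the finitely many standard affine charts of $\prod\mathbb P(W_i)$, $\mathcal U(A)$ is the set where finitely many polynomials are nonzero, so it is semialgebraic and has finitely many connected components there, by the classical theorem on semialgebraic sets. Hence $\mathcal U(A)$ has finitely many connected components. Each is partitioned by open orbits, so it lies in a single orbit. So there are finitely many orbits, and finitely many $z$-classes.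

**Step 3: if $\delta(A)>0$, orbits are null sets.** The orbit maps have rank less than $\dim\mathcal U(A)$ at every point, so by Sard's theorem every $G$-orbit has measure zero in $\mathcal U(A)$.

**Step 4: a $z$-class meets $\mathcal U(A)$ in finitely many orbits.** This compares $z$-equivalence, where any $T\in GL_n$ is allowed, with the action of $G$. Let $B,B'\in\mathcal U(A)$ be $z$-equivalent: $b_i'\in\mathbb R\,Tb_{\pi(i)}$ with $T\in GL_n$ and a permutation $\pi$. Then $\nu_{B'}(TW)=\nu_B(W)$ for all $W$. By Lemmas 12(b) and 6(ii), $\nu_B=\nu_{B'}=\nu_A$. So $\nu_A(TW)=\nu_A(W)$, and by Lemma 6(i) $T$ permutes the finite set $\mathcal S$ of spans of cyclic flats of $A$. The group $\Gamma=\{T\in GL_n:T\mathcal S=\mathcal S\}$ acts on $\mathcal S$ with kernel $G$, so $G$ has finite index in $\Gamma$; let $T_1,\dots,T_N$ represent the cosets $GT_j$. Writing $T=RT_j$ with $R\in G$, we see that $B'=R\,B_{j,\pi}$, where $B_{j,\pi}$ is the tuple of lines $\mathbb R\,T_jb_{\pi(i)}$. Since $B'\in\mathcal U(A)$ and $G$ preserves $\mathcal U(A)$, also $B_{j,\pi}=R^{-1}B'\in\mathcal U(A)$. So the $z$-class of $B$ meets $\mathcal U(A)$ inside the union of the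 $G$-orbits of those finitely many $B_{j,\pi}$ that lie in $\mathcal U(A)$.

**Step 5: the case $\delta(A)>0$.** By Steps 3 and 4, each $z$-class meets $\mathcal U(A)$ in a null set. But $\mathcal U(A)$ is nonempty and open in $\prod\mathbb P(W_i)$, so it is not null, and a countable union of null sets is null. Hence $\mathcal U(A)$ meets uncountably many $z$-classes. By Lemma 12(b) they all lie in $\mathfrak F(A)$, and they have the matroid of $A$.

**Step 6: the dichotomy.** If $\delta(B)>0$ for some $B$ in $\mathfrak F(A)$, then $\mathfrak F(A)=\mathfrak F(B)$ is uncountable by Step 5. Now suppose $\delta(B)=0$ for all $B$ in $\mathfrak F(A)$. We sort the classes into finitely many types. By Theorem 7, each class has a representative with the same $\operatorname{Cyc}$ as $A$: given $B$, there is $g$ with $g(\operatorname{Cyc}(B))=\operatorname{Cyc}(A)$, and we replace $B$ by $gB$. It then also has $m$ columns, as $(\mathbb R^n,m)\in\operatorname{Cyc}(A)$ belongs to the largest cyclic flat. Assign to such a $B$ its labeled matroid on $[m]$ and the map $Z\mapsto\langle Z\rangle_B\in\mathcal S$ on its cyclic flats. There are finitely many such types. If $B$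 and $B'$ have the same type, then $W_i(B)=W_i(B')$, so $b_i'\in W_i(B')=W_i(B)$, and the labeled matroids agree; that is, $B'\in\mathcal U(B)$. By Step 2 applied to $B$, where $\delta(B)=0$, $\mathcal U(B)$ meets only finitely many $z$-classes. So each type contributes finitely many classes, and $\mathfrak F(A)$ is finite. $\square$

## 11. Uniform matroids

Let $2\le n<m$ and suppose that every $n$-subset of the $m$ columns of $A$ is a basis. Deleting a column leaves at least $n$ columns, so there are no bridges. A set of rank less than $n$ is independent, so the only cyclic flats are $\emptyset$ and $[m]$, and $\operatorname{Cyc}(A)=\{(0,0),(\mathbb R^n,m)\}$. Every hyperplane has nullity $0$, so $\rho_A\equiv m-n+1$; the facet generators have degree $m-n+1$, and with Lemma 3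
$$I_A=(x_1,\dots,x_n)^{m-n+1} .$$
This extends Proposition 1 to all $n\ge2$ and $m>n$. Conversely, a bridge-free matrix without zero columns with this $\operatorname{Cyc}$ has no circuit of size $\le n$, because the closure of such a circuit would be a nonempty cyclic flat of rank less than $n$ (see the proof of Lemma 12(a)). So it is again uniform.

Here $W_i=\mathbb R^n$ and $E=\operatorname{Mat}_n(\mathbb R)$. Any two columns lie in a common circuit, since all $(n+1)$-subsets are circuits, so $c=1$. Hence
$$\delta(A)=m(n-1)-(n^2-1)=(n-1)(m-n-1).$$

For $m=n+1$ this is $0$, and the central algebra even determines $A$ up to $z$-equivalence in the sense of the conjecture. Indeed, if $\mathcal C_B^{\mathrm{Cen}}\cong\mathcal C_A^{\mathrm{Cen}}$, then $B'$ is uniform of the same size by Theorem 7. Its columns form one circuit, with a relation all of whose coefficients are nonzero; rescale the columns so that they sum to zero, and do the same for $A$. The linear map taking the first $n$ columns of $B'$ to those of $A$ then takes the last column to the last column.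

For every $m\ge n+2$ we have $\delta(A)>0$, and by Theorem 13 there are uncountably many pairwise $z$-inequivalent matrices with the same central algebra. The case $n=2$, $m=4$, with $\delta=1$, is the family $M_t$.
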